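# Radial projection onto the Barvinok–Novik orbitope and the diameter of supports

## Measures of small support on the circle

Let $S^1=\mathbb R/2\pi\mathbb Z$ with the arc-length metric $d$, so $d(s,t)\in[0,\pi]$. For $0<L<\pi$ we write $[0,L]$ for the image in $S^1$ of the interval $[0,L]$; it is a closed arc of length $L$, and two of its points $s,t$ are at distance $|s-t|$. Throughout, $k\ge1$ is an integer and
$$\rho_k=\frac{2\pi(k-1)}{2k-1}=\pi\Big(1-\frac1{2k-1}\Big),\qquad\text{so that}\qquad \rho_{k+1}=\frac{2\pi k}{2k+1}.$$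

For example, $2k-1$ equally spaced points have diameter exactly $\rho_k$: the distances that occur are $\frac{2\pi j}{2k-1}$ with $0\le j\le k-1$. For $k=2$ these are three points $0,\frac{2\pi}3,\frac{4\pi}3$ of diameter $\frac{2\pi}3$. They lie in no arc of length $\frac{2\pi}{3}$, so a set of diameter $\Delta$ need not lie in an arc of length $\Delta$.

**Definition (metric thickening).** For $r>0$, $\mathrm{VR}^m(S^1;r)$ is the space of finitely supported probability measures $\mu=\sum_i\lambda_i\delta_{t_i}$ on $S^1$ (with $\lambda_i>0$, $\sum_i\lambda_i=1$) whose support $\mathrm{supp}(\mu)=\{t_i\}$ has diameter at most $r$, with the $1$-Wasserstein metric $W_1$.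

Recall that $W_1(\mu,\mu')$ is the smallest cost of transporting $\mu$ to $\mu'$, where moving mass $w$ over distance $d$ costs $wd$. We use two consequences. First, $W_1\big((1-\epsilon)\mu+\epsilon\mu',\mu\big)\le\pi\epsilon$: leave the common mass $(1-\epsilon)\mu$ where it is and move the rest. Second, if $\mu$ has an atom of mass $w$ at $n$ and $\mathrm{supp}(\mu')$ contains no point at distance less than $\eta$ from $n$, then $W_1(\mu,\mu')\ge\eta w$, since the mass $w$ must travel at least $\eta$.

As an example, $(1-\epsilon)\delta_0+\epsilon\delta_1\to\delta_0$ as $\epsilon\to0$, while the supports stay equal to $\{0,1\}$. A tiny mass changes the support a lot and the measure hardly at all. The disproof below rests on this.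

**Definition (symmetric moment curve, odd polynomials).** The curve $\mathrm{SM}=\mathrm{SM}_{2k}\colon S^1\to\mathbb R^{2k}$ is
$$\mathrm{SM}_{2k}(t)=(\cos t,\sin t,\cos3t,\sin3t,\dots,\cos(2k-1)t,\sin(2k-1)t).$$
It is extended to measures by $\mathrm{SM}(\sum_i\lambda_i\delta_{t_i})=\sum_i\lambda_i\mathrm{SM}(t_i)$. An odd polynomial is a function $T(t)=\ell(\mathrm{SM}(t))$ with $\ell$ a linear functional on $\mathbb R^{2k}$, that is, an element of $\mathrm{span}\{\cos jt,\sin jt:j=1,3,\dots,2k-1\}$. For a measure $\mu$ put $T(\mu)=\int T\,d\mu=\ell(\mathrm{SM}(\mu))$.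

The spanning functions are linearly independent, so odd polynomials form a space of dimension $2k$ and $\ell\mapsto T$ is a bijection. Every odd polynomial satisfies $T(t+\pi)=-T(t)$, and $T'$ is again odd. In particular a constant odd polynomial is $0$. For $k=2$, an example is $\cos^3t=\frac34\cos t+\frac14\cos3t$. More generally, a product of $2k-1$ factors $\sin(t-\theta_i)$ is an odd polynomial: expanding in exponentials, each frequency is a sum of $2k-1$ signs $\pm1$, hence odd and at most $2k-1$ in absolute value.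

## The orbitope, its faces, and the map $\nu$

We recall some convexity. A face of a compact convex set $Q$ is a convex subset $F$ such that whenever a point of $F$ lies in the open segment between two points of $Q$, both of these points are in $F$; a face is proper if it is nonempty and not $Q$. An extreme point is a one-point face. For a disc, the proper faces are the boundary points; for a square, they are the edges and the corners. The textbook facts we use are these.

- If $\ell\le\gamma$ on $Q$ for a linear $\ell$, then $Q\cap\{\ell=\gamma\}$ is a face. A face of a face is a face.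
- Extreme points of $\mathrm{conv}(X)$, with $X$ compact, lie in $X$.
- Each point of $Q$ lies in the relative interior of exactly one face, and this is the smallest face containing it.
- There is a supporting hyperplane at each boundary point, and two disjoint nonempty convex sets in $\mathbb R^n$ are separated by a linear $\ell\ne0$: $\ell\le\gamma$ on one and $\ell\ge\gamma$ on the other.

**Definition (orbitope, projection, section).** The Barvinok–Novik orbitope is $\mathcal B=\mathcal B_{2k}=\mathrm{conv}(\mathrm{SM}_{2k}(S^1))$, a convex body with the origin in its interior. The map $p\colon\mathbb R^{2k}\setminus\{\vec0\}\to\partial\mathcal B$ is radial projection. We take the following known facts as given.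

(i) If $r<\frac{2\pi k}{2k+1}$, then $\vec0$ is not in the image of $\mathrm{SM}\colon\mathrm{VR}^m(S^1;r)\to\mathbb R^{2k}$, so $p\circ\mathrm{SM}\colon \mathrm{VR}^m(S^1;r)\to\partial\mathcal B$ is well defined and continuous.

(ii) Every proper face of $\mathcal B$ is a simplex whose vertices are points $\mathrm{SM}(t_i)$ with $\{t_i\}$ of diameter at most $\rho_k$. Hence every point of $\partial\mathcal B$ is uniquely $\sum_i\lambda_i\mathrm{SM}(t_i)$ with $\lambda_i>0$, $\sum_i\lambda_i=1$, and the $\mathrm{SM}(t_i)$ the vertices of the minimal face containing it. For $r\ge\rho_k$, the map $\iota\colon\partial\mathcal B\to\mathrm{VR}^m(S^1;r)$, $\iota(\sum_i\lambda_i\mathrm{SM}(t_i))=\sum_i\lambda_i\delta_{t_i}$, defined by this representation, is continuous.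

We write $\nu(\mu)=\iota\circ p\circ\mathrm{SM}(\mu)$. It is defined when $\mathrm{diam}(\mathrm{supp}\,\mu)<\frac{2\pi k}{2k+1}$, does not depend on $r$, and is continuous on $\mathrm{VR}^m(S^1;r)$ for each $r\in[\rho_k,\frac{2\pi k}{2k+1})$. By construction $\mathrm{SM}(\nu(\mu))=p(\mathrm{SM}(\mu))$, so
$$\mathrm{SM}(\mu)=c\,\mathrm{SM}(\nu(\mu))\quad\text{with }0<c\le1,\tag{1}$$
where $c\le1$ because $\mathrm{SM}(\mu)\in\mathcal B$.

Example with $k=1$: $\mathcal B_2$ is the unit disc, and $\nu(\mu)=\delta_\theta$, where $\theta$ is the direction of $\sum\lambda_i(\cos t_i,\sin t_i)$. For $\mu=\frac34\delta_0+\frac14\delta_{\pi/2}$ we get $\theta=\arctan\frac13$.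

Example with $k=2$: the third coordinate of a point of $\mathcal B_4$ is an average of values $\cos3t$, so it is at most $1$, with equality exactly on the convex hull of $\mathrm{SM}(0),\mathrm{SM}(\frac{2\pi}3),\mathrm{SM}(\frac{4\pi}3)$. This face is a triangle. Hence $\nu(\mu)=\mu$ for every $\mu$ supported on these three points.

Rotations act compatibly: the block rotation $R_s$ of $\mathbb R^{2k}$, turning the block of frequency $j$ by the angle $js$, satisfies $R_s\mathrm{SM}(t)=\mathrm{SM}(t+s)$ and preserves $\mathcal B$. So $\nu$ commutes with rotations of the circle, and we may rotate a configuration at will.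

For $0<s<1$ the measure $(1-s)\mu+s\,\nu(\mu)$ has support $\mathrm{supp}(\mu)\cup\mathrm{supp}(\nu(\mu))$. So the straight-line homotopy from $\mu$ to $\nu(\mu)$ stays in $\mathrm{VR}^m(S^1;r)$ exactly when this union has diameter at most $r$. How much can the union spread? Adams, Bush and Frick, in "Metric Thickenings, Borsuk-Ulam Theorems, and Orbitopes" (arXiv:1907.06276, 2019), conjecture that it does not spread at all.

**Conjecture.** Given $\frac{2\pi(k-1)}{2k-1}\le r<\frac{2\pi k}{2k+1}$ and $\mu\in\mathrm{VR}^m(S^1;r)$,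
$$\mathrm{diam}(\mathrm{supp}(\mu))=\mathrm{diam}\big(\mathrm{supp}(\mu)\cup\mathrm{supp}(\nu(\mu))\big).\tag{2}$$

We shall prove that it holds for $k=1$ and is false for every $k\ge2$. The disproof is the following theorem, which kills even the weaker inequality $\mathrm{diam}(\mathrm{supp}\,\mu\cup\mathrm{supp}\,\nu(\mu))\le r$.

**Theorem 1.** Let $k\ge2$ and $\rho_k<r<\frac{2\pi k}{2k+1}$. For every $\eta>0$ there is $\mu\in\mathrm{VR}^m(S^1;r)$, supported on three points of an arc of length $r$, with $\mathrm{diam}(\mathrm{supp}\,\mu)=r$ and $\mathrm{diam}(\mathrm{supp}\,\mu\cup\mathrm{supp}\,\nu(\mu))>\pi-\eta$.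

A sharp version, Theorem 2, decides every pair $(k,r)$; it needs one more definition and comes later.

## Supports in short arcs, and the disc $\mathcal B_2$

We start by hand with $k=1$. The first point is when a set of diameter $\Delta$ lies in an arc of length $\Delta$.

**Lemma 1.** Let $0<\Delta\le\frac{2\pi}3$, and let $A\subset S^1$ be finite with $0,\Delta\in A$ and $\mathrm{diam}(A)=\Delta$. Then $A\subset[0,\Delta]$, or $\Delta=\frac{2\pi}3$ and $A=\{0,\frac{2\pi}3,\frac{4\pi}3\}$.

**Proof.** Let $z\in A\setminus[0,\Delta]$. If $z\in(\Delta,\pi]$, then $d(z,0)=z>\Delta$, impossible. If $z\in[\pi+\Delta,2\pi)$, then $z-\Delta\ge\pi$, so $d(z,\Delta)=2\pi-z+\Delta>\Delta$, impossible. So $z\in(\pi,\pi+\Delta)$, where $d(z,0)=2\pi-z\le\Delta$ and $d(z,\Delta)=z-\Delta\le\Delta$. Thus $2\pi-\Delta\le z\le2\Delta$, which forces $\Delta=\frac{2\pi}3$ and $z=\frac{4\pi}3$. Finally, a point $z'\in(0,\frac{2\pi}3)$ has $d(z',\frac{4\pi}3)=\min(\frac{4\pi}3-z',\frac{2\pi}3+z')>\frac{2\pi}3$, so $A$ contains no such point.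 $\square$

**Proposition 1 ($k=1$).** For $k=1$, equality (2) holds for every $r\in[0,\frac{2\pi}3)$ and every $\mu$.

**Proof.** Let $\Delta=\mathrm{diam}(\mathrm{supp}\,\mu)<\frac{2\pi}3$. If $\Delta=0$, then $\mu=\delta_t=\nu(\mu)$. If $\Delta>0$, rotate so that $0,\Delta\in\mathrm{supp}\,\mu$; by Lemma 1, $\mathrm{supp}\,\mu\subset[0,\Delta]$. Then $\mathrm{SM}_2(\mu)$ lies in the convex cone $\{s(\cos\theta,\sin\theta):s>0,\ 0\le\theta\le\Delta\}$, so $\nu(\mu)=\delta_\theta$ with $\theta\in[0,\Delta]$. The union of supports lies in $[0,\Delta]$ and contains both ends, so its diameter is $\Delta$. $\square$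

## Zeros of odd polynomials and a certificate for $\nu(\mu)=\lambda$

For $k\ge2$ we need a way to compute $\nu$. Two tools carry everything.

**Lemma 2.** A nonzero odd polynomial has at most $2k-1$ zeros, counted with multiplicity, in any half-open arc of length $\pi$.

**Proof.** It is a nonzero trigonometric polynomial of degree at most $2k-1$, so it has at most $2(2k-1)$ zeros on $S^1$ with multiplicity. By $T(t+\pi)=-T(t)$ they come in antipodal pairs of equal multiplicity, and a half-open arc of length $\pi$ contains exactly one point of each pair. $\square$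

**Lemma 3 (certificate).** Let $T\le1$ be an odd polynomial and $\lambda$ a finitely supported probability measure with $T=1$ on $\mathrm{supp}\,\lambda$. Then $\mathrm{SM}(\lambda)\in\partial\mathcal B$ and $\iota(\mathrm{SM}(\lambda))=\lambda$. If moreover $\mathrm{SM}(\mu)=c\,\mathrm{SM}(\lambda)$ with $c>0$, then $\nu(\mu)=\lambda$.

**Proof.** Write $T=\ell\circ\mathrm{SM}$. Since $\ell\le1$ on the curve, $\ell\le1$ on $\mathcal B$, and $F=\mathcal B\cap\{\ell=1\}$ is a face. It contains $\mathrm{SM}(\lambda)$ and not $\vec0$, so it is proper and $\mathrm{SM}(\lambda)\in\partial\mathcal B$. By (ii), $F$ is a simplex.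

We identify its vertices. The points $\mathrm{SM}(t)$ are distinct (look at the first two coordinates) and lie on the sphere of radius $\sqrt k$; a point of the ball $\{|x|\le\sqrt k\}\supset\mathcal B$ on this sphere is in no open segment of the ball, so every $\mathrm{SM}(t)$ is an extreme point of $\mathcal B$. Hence each $\mathrm{SM}(t)$ with $T(t)=1$ is extreme in $F$, a vertex. Conversely a vertex of $F$ is an extreme point of $\mathcal B$, so it lies on the curve, and it is $\mathrm{SM}(t)$ with $T(t)=1$.

So $\{\mathrm{SM}(t):t\in\mathrm{supp}\,\lambda\}$ is a set of vertices of the simplex $F$. Its convex hull is a face of $F$, hence of $\mathcal B$, and $\mathrm{SM}(\lambda)$, having all weights positive, is in its relative interior. This hull is therefore the minimal face, and $\iota(\mathrm{SM}(\lambda))=\lambda$. For the last claim, a ray from the interior point $\vec0$ meets $\partial\mathcal B$ once, so $p(\mathrm{SM}(\mu))=\mathrm{SM}(\lambda)$. $\square$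

## Two and three points for $k=2$

A natural plan to prove the conjecture is this: given $\mu$ in an arc, find an odd $T\le1$ with $T=1$ on $\mathrm{supp}\,\mu$. Then Lemma 3 with $\lambda=\mu$ gives $\nu(\mu)=\mu$, and (2) is trivial. Let us try it for $k=2$ and the points $\pm a$, with $0<a<\frac\pi2$.

If $T\le1$ and $T(\pm a)=1$, then $T$ has a maximum at $\pm a$, so $T'(\pm a)=0$. These four linear conditions on a $4$-dimensional space have a unique solution: a difference of two solutions has double zeros at $\pm a$, four zeros in a half-open arc of length $\pi$, so it is $0$ by Lemma 2. With $c=\cos a$ and $x=\cos t$, the solution is given by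
$$f:=1-T=\frac{(x-c)^2(x+2c)}{2c^3}=1-\frac{3c^2x-x^3}{2c^3}.\tag{3}$$
Indeed $(x-c)^2(x+2c)=x^3-3c^2x+2c^3$, the function $3c^2x-x^3$ is an odd polynomial in $t$, and $f$ has double zeros at $\pm a$.

If $a\le\frac\pi3$, then $2c\ge1$, so $x+2c\ge0$ and $f\ge0$: the plan works. If $a>\frac\pi3$, then at $t=\pi$ we get $f(\pi)=\frac{(1+c)^2(2c-1)}{2c^3}<0$. The only candidate fails, so no certificate exists. This is the exact point where the plan stops, and arcs of length $2a>\frac{2\pi}3=\rho_2$ are the ones in the range of the conjecture beyond its left endpoint.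

What is $\nu(\mu_0)$ for $\mu_0=\frac12(\delta_a+\delta_{-a})$ with $\frac\pi3<a<\frac{2\pi}5$? The point $\pi$, where $f<0$, suggests the triangle on which $-\cos3t=1$, namely $\{\frac\pi3,-\frac\pi3,\pi\}$. For $\lambda=\frac w2(\delta_{\pi/3}+\delta_{-\pi/3})+(1-w)\delta_\pi$,
$$\mathrm{SM}_4(\lambda)=\big(\tfrac{3w}2-1,\,0,\,-1,\,0\big),\qquad\mathrm{SM}_4(\mu_0)=(c,0,4c^3-3c,0).\tag{4}$$
Here $c<\frac12$, so $3c-4c^3=c(3-4c^2)>0$, and the two vectors are positively parallel if and only if $w=\frac23\big(1+\frac1{3-4c^2}\big)$. Since $c<\frac12$ gives $3-4c^2>2$, this $w$ lies in $(0,1)$. By Lemma 3 with $T=-\cos3t$, $\nu(\mu_0)=\lambda$.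

A new atom has appeared at $\pi$. Yet (2) still holds for this $\mu_0$: in $\{\pm a,\pm\frac\pi3,\pi\}$ the distances are at most $2a$, because $a+\frac\pi3<2a$, $\frac{2\pi}3<2a$, and $\pi-a<2a$. The new atom is too close to $\pm a$ to be noticed. But $\pi$ is antipodal to the point $0$, which lies inside the arc $[-a,a]$. Putting a little mass at $0$ does not change the diameter of the support, and by continuity it cannot remove the mass near $\pi$.

Here is a complete counterexample for $k=2$. Take $\cos a=\frac25$, so $\frac\pi3<a<\frac{2\pi}5$ and $\cos3a=4\cdot0.064-1.2=-0.944$. Let $\mu=0.48(\delta_a+\delta_{-a})+0.04\,\delta_0$. Then $\mathrm{diam}(\mathrm{supp}\,\mu)=2a<\frac{4\pi}5$ and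
$$\mathrm{SM}_4(\mu)=(0.384+0.04,\ 0,\ -0.90624+0.04,\ 0)=(0.424,0,-0.86624,0).$$
By (4) this is a positive multiple of $\mathrm{SM}_4(\lambda)$ when $\frac{3w}2-1=\frac{0.424}{0.86624}=\frac{1325}{2707}$, that is, $w=\frac{2688}{2707}\in(0,1)$. Lemma 3 with $T=-\cos3t$ gives $\nu(\mu)=\lambda$. As $0\in\mathrm{supp}\,\mu$ and $\pi\in\mathrm{supp}\,\nu(\mu)$, the union has diameter $\pi$.

## Persistence of atoms and the three-point counterexamples for all $k\ge2$

We first make "continuity cannot remove the mass" precise.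

**Lemma 4 (persistence).** Let $r\in[\rho_k,\frac{2\pi k}{2k+1})$, let $\mu_\epsilon\to\mu_0$ in $\mathrm{VR}^m(S^1;r)$ as $\epsilon\to0$, and let $n\in\mathrm{supp}\,\nu(\mu_0)$. For every $\eta>0$ and all small $\epsilon$ there is $n_\epsilon\in\mathrm{supp}\,\nu(\mu_\epsilon)$ with $d(n_\epsilon,n)<\eta$.

**Proof.** If $\mathrm{supp}\,\nu(\mu_\epsilon)$ misses the open $\eta$-ball about $n$, then $W_1(\nu(\mu_\epsilon),\nu(\mu_0))\ge\eta\,\nu(\mu_0)(\{n\})$, a fixed positive number. By continuity of $\nu$ this is impossible for small $\epsilon$. $\square$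

**Proof of Theorem 1.** We copy the case $k=2$: two points $\pm a$, the vertex set of the face on which $\pm\cos(2k-1)t=1$, and a light third atom.

**Step 1: constants.** We fix the notation and the signs. Put $N=2k-1$, $\kappa=(-1)^{k-1}$, $a=r/2$, so $\frac{\pi(k-1)}N<a<\frac{\pi k}{2k+1}<\frac\pi2$. Write $Na=\pi(k-1)+x$. Then
$$0<x<N\Big(\frac{\pi k}{2k+1}-\frac{\pi(k-1)}{2k-1}\Big)=\pi\,\frac{k(2k-1)-(k-1)(2k+1)}{2k+1}=\frac\pi{2k+1}<\frac\pi2,$$
so $\cos Na=\kappa\cos x$ and $\tan Na=\tan x>0$. Let $V=\{b\in S^1:\cos Nb=\kappa\}$. From $Nb\equiv\pi(k-1)$ modulo $2\pi$ we see that $V$ consists of $N$ equally spaced points, all multiples of $\pi/N$. Hence $\sin Nb=0$ and $e^{\pm iNb}=\kappa$ for $b\in V$. Since $N$ is odd, the largest value of $|\sin|$ at multiples of $\pi/N$ is $\sin\frac{\pi(k-1)}N$, so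
$$|\sin b|\le\sin\tfrac{\pi(k-1)}N<\sin a\qquad(b\in V).\tag{5}$$

**Step 2: the weights as a discrete Fourier transform.** We look for weights $w_b$ on $V$ and $C>0$ with $\sum_bw_b=1$ and $\sum_bw_b\mathrm{SM}(b)=C\,\mathrm{SM}(\mu_0)$, where $\mu_0=\frac12(\delta_a+\delta_{-a})$. Since $\mathrm{SM}(\mu_0)$ has cosine coordinates $\cos la$ and sine coordinates $0$, the second condition reads
$$\sum_{b\in V}w_be^{ilb}=C\cos la\qquad\text{for all odd }l\text{ with }|l|\le N.\tag{6}$$
For $l=\pm N$ the left side is $\kappa\sum_bw_b=\kappa$, so we need $C\cos Na=\kappa$, which forces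
$$C=\frac\kappa{\cos Na}=\frac1{\cos x}>0.$$
Let $J'$ be the set of odd $j$ with $|j|\le N-2$ and $J=J'\cup\{N\}$. Put $\hat w(j)=C\cos ja$ for $j\in J'$, $\hat w(N)=\kappa$, and define
$$w_b=\frac1N\sum_{j\in J}\hat w(j)e^{-ijb}\qquad(b\in V).$$
The $N$ elements $-(N-2),-(N-4),\dots,N-2,N$ of $J$ are distinct modulo $N$: two of them differ by $2m$ with $0<m<N$, and $N$ is odd. Also $\sum_{b\in V}e^{iqb}=0$ when $N\nmid q$, because $V$ is equally spaced. Hence for $l\in J$
$$\sum_{b\in V}w_be^{ilb}=\frac1N\sum_{j\in J}\hat w(j)\sum_{b\in V}e^{i(l-j)b}=\hat w(l).$$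
For $l=N$ this says $\kappa\sum_bw_b=\kappa$, so $\sum_bw_b=1$; then (6) holds for $l=\pm N$ by the choice of $C$. For $l\in J'$ it is (6) itself. So the weights solve the equations. What remains is that they are positive.

**Step 3: closed form and positivity.** We sum the Fourier series. For $\sin y\ne0$, let $D(y)=\sum_{j\in J'}e^{ijy}=\frac{\sin((N-1)y)}{\sin y}$ (a geometric sum with $N-1$ terms). We apply it at $y=b\mp a$; there $\sin y\neq0$, since $\sin(b+a)\sin(b-a)=\sin^2b-\sin^2a\ne0$ by (5). From $\sin Nb=0$, $\cos Nb=\kappa$ we have $\sin N(b\mp a)=\mp\kappa\sin Na$ and $\cos N(b\mp a)=\kappa\cos Na$. Expanding $\sin((N-1)y)=\sin Ny\cos y-\cos Ny\sin y$,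
$$D(b\mp a)=\mp\kappa\sin(Na)\cot(b\mp a)-\kappa\cos(Na).$$
Since $J'$ is symmetric, $\sum_{j\in J'}\cos(ja)e^{-ijb}=\frac12\big(D(b-a)+D(b+a)\big)$. The term $j=N$ contributes $\hat w(N)e^{-iNb}=\kappa^2=1$. With $C=\kappa/\cos Na$,
$$w_b=\frac1N\Big[1+\frac C2\big(D(b-a)+D(b+a)\big)\Big]=\frac1N\Big[1+\frac{\tan Na}2\big(\cot(b+a)-\cot(b-a)\big)-1\Big].$$
Finally $\cot(b+a)-\cot(b-a)=\frac{-\sin2a}{\sin(b+a)\sin(b-a)}=\frac{\sin2a}{\sin^2a-\sin^2b}$, so
$$w_b=\frac{\tan x\,\sin2a}{2N(\sin^2a-\sin^2b)}>0,$$
by (5) and $0<2a<\pi$. So $\nu_0=\sum_{b\in V}w_b\delta_b$ is a probability measure with support all of $V$, and $\mathrm{SM}(\nu_0)=C\,\mathrm{SM}(\mu_0)$. The odd polynomial $T=\kappa\cos Nt$ satisfies $T\le1$ and equals $1$ on $V$, so Lemma 3 gives $\nu(\mu_0)=\nu_0$.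

**Step 4: the light third atom.** We pick a point of $V$ whose antipode lies in the arc. Let $m=\frac{\pi(k-2)}N\in[0,a)$ and $n=m+\pi$. Then $Nn=\pi(k-2+2k-1)=3\pi(k-1)$, so $\cos Nn=\kappa$ and $n\in V=\mathrm{supp}\,\nu(\mu_0)$, while $d(m,n)=\pi$. Let
$$\mu_\epsilon=\tfrac{1-\epsilon}2(\delta_a+\delta_{-a})+\epsilon\,\delta_m.$$
Its support $\{-a,m,a\}$ has three points, lies in the arc $[-a,a]$ of length $r<\pi$ and contains the ends, so its diameter is $r$. Since $W_1(\mu_\epsilon,\mu_0)\le\pi\epsilon$, Lemma 4 gives, for small $\epsilon$, some $n_\epsilon\in\mathrm{supp}\,\nu(\mu_\epsilon)$ with $d(n_\epsilon,n)<\eta$. Then $d(m,n_\epsilon)>\pi-\eta$. $\square$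

The third atom is needed for every $k$: the measure $\mu_0$ itself satisfies (2). Indeed $V$ has diameter $\rho_k<r$. The antipode of $a$ is $\frac{\pi(3k-2)+x}N$, and its nearest point in $V$ is $\frac{\pi(3k-1)}N$, at distance $\frac{\pi-x}N$; so $d(a,b)\le\pi-\frac{\pi-x}N=\rho_k+\frac xN<\rho_k+\frac{2x}N=r$ for all $b\in V$. The set $V$ is symmetric under $b\mapsto-b$, so the same holds for $-a$.

## Hermite polynomials of $k$ points and the threshold $\varphi_k$

Theorem 1 leaves out $r=\rho_k$, and it does not say for which diameters (2) can be trusted. For $k=2$ the trouble began when two points stopped having a certificate. This suggests the following definition.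

**Definition (threshold).** For $k\ge2$, $\varphi_k$ is the supremum of those $L\in(0,\pi)$ such that for any $k$ distinct points $t_i$ in a closed arc of length $L$ there is an odd polynomial $T\le1$ on $S^1$ with $T(t_i)=1$ for all $i$. If there is no such $L$, put $\varphi_k=0$.

If $L$ has this property, so does every smaller length. Hence all $L<\varphi_k$ have it, and no $L\in(\varphi_k,\pi)$ has it.

Example with $k=2$: any two distinct points in an arc of length at most $\frac{2\pi}3$ are, up to rotation, $\pm a$ with $0<a\le\frac\pi3$, and (3) gives a certificate. For $\frac{2\pi}3<L<\pi$, the points $\pm\frac L2$ have none, by the computation after (3). Hence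
$$\varphi_2=\tfrac{2\pi}3.\tag{7}$$

**Theorem 2.** Let $k\ge2$.

1. If $\mathrm{diam}(\mathrm{supp}\,\mu)\le\varphi_k$, equality (2) holds for $\mu$.
2. For every $\Delta$ with $\varphi_k<\Delta<\frac{2\pi k}{2k+1}$ there is $\mu$ with $\mathrm{diam}(\mathrm{supp}\,\mu)=\Delta<\mathrm{diam}(\mathrm{supp}\,\mu\cup\mathrm{supp}\,\nu(\mu))$.
3. $\varphi_2=\frac{2\pi}3$. For $k\ge3$, $\varphi_k\le\alpha_k<\frac{2\pi}3$, where $\alpha_k=\arccos(-b_k)$ and $b_k\in(0,1)$ is the unique root of $I_k(b)=\int_{-b}^1(1-x^2)^{k-2}(x^2-b^2)\,dx$. Moreover $\alpha_k\to\pi/2$.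

**Corollary 1.** For $k\ge1$ and $\rho_k\le r<\frac{2\pi k}{2k+1}$, the conjecture holds for $(k,r)$ if and only if $k=1$ or $(k,r)=(2,\frac{2\pi}3)$. In every other case there is even a $\mu$ with $\mathrm{diam}(\mathrm{supp}\,\mu)=r<\mathrm{diam}(\mathrm{supp}\,\mu\cup\mathrm{supp}\,\nu(\mu))$, so the linear homotopy from $\mu$ to $\nu(\mu)$ leaves $\mathrm{VR}^m(S^1;r)$.

A remark that is not used below: Barvinok, Lee and Novik, in "Neighborliness of the symmetric moment curve", Mathematika 59 (2013), prove that $k$ points in an arc of length slightly more than $\pi/2$ span a face, i.e. $\varphi_k>\pi/2$. So part 1 is not vacuous.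

The proof of Theorem 2 uses two lemmas on the candidate certificate.

**Lemma 5 (Hermite polynomial).** Let $k\ge2$ and let $t_1<\dots<t_k$ be distinct points in an arc of length less than $\pi$. There is exactly one odd $T$ with $T(t_i)=1$ and $T'(t_i)=0$ for all $i$. Put $f=f_{t_1\dots t_k}=1-T$; it depends continuously on $(t_i)$ and satisfies $f(t+\pi)=2-f(t)$. An odd polynomial $\tilde T\le1$ with $\tilde T(t_i)=1$ for all $i$ exists if and only if $f\ge0$ on $S^1$, and then $\tilde T=T$. If $\varphi_k<\pi$, then $f\ge0$ for every configuration in a closed arc of length at most $\varphi_k$.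

**Proof.** These are $2k$ linear conditions on a $2k$-dimensional space. A solution of the homogeneous system has $k$ double zeros in an arc of length less than $\pi$, that is, at least $2k$ zeros, so it is $0$ by Lemma 2. Hence the system is uniquely solvable. Its matrix is continuous in $(t_i)$ and invertible, so the solution is continuous in $(t_i)$. The identity for $f(t+\pi)$ is $T(t+\pi)=-T(t)$. If $\tilde T\le1$ and $\tilde T(t_i)=1$, then $\tilde T$ has a maximum at each $t_i$, so $\tilde T'(t_i)=0$ and $\tilde T=T$ by uniqueness; the converse is clear. For the last claim, rotate the configuration into $[0,\varphi_k]$. For $0<s<1$ the points $st_i$ lie in an arc of length $s\varphi_k<\varphi_k$, so $f_{st_1\dots st_k}\ge0$. Let $s\to1$. $\square$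

**Lemma 6.** Let $k\ge2$ and $0\le t_1<\dots<t_k\le\Delta<\pi$. Then $f=f_{t_1\dots t_k}>0$ on $[0,\Delta]\setminus\{t_i\}$.

So the Hermite polynomial never fails inside the arc; if $f$ is negative, it is negative outside.

**Proof.** Since $T(t_1)=1$, $T$ is not constant, and $f'=-T'$ is a nonzero odd polynomial. It vanishes at $t_1,\dots,t_k$ and, by Rolle, at some $s_i\in(t_i,t_{i+1})$ for $1\le i\le k-1$. That makes $2k-1$ zeros, so by Lemma 2 they are all the zeros of $f'$ in $[t_1,t_1+\pi)$ and also all in $(t_k-\pi,t_k]$, and all are simple. On $(t_k,t_1+\pi)$, $f'$ has no zero, and $f$ goes from $f(t_k)=0$ to $f(t_1+\pi)=2-f(t_1)=2$, so $f'>0$ there. Going left, $f'$ changes sign at each of $t_k,s_{k-1},t_{k-1},\dots,s_1,t_1$. Hence $f'<0$ on $(s_i,t_{i+1})$, $f'>0$ on $(t_i,s_i)$, and $f'<0$ on $(t_k-\pi,t_1)$. So $f$ rises from $0$ and falls back to $0$ on each $[t_i,t_{i+1}]$, rises from $0$ on $[t_k,t_1+\pi]$, and falls to $0$ on $[t_k-\pi,t_1]$. Thus $f>0$ on $[t_k-\pi,t_1+\pi]\setminus\{t_i\}$, and $[t_k-\pi,t_1+\pi]\supset[0,\Delta]$.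 $\square$

## Above $\varphi_k$: atoms escape from the arc (part 2)

Let $\varphi_k<\Delta<\frac{2\pi k}{2k+1}<\pi$. Since $\Delta$ fails the property defining $\varphi_k$, after rotation there are $t_1<\dots<t_k$ in $[0,\Delta]$ with $f=1-T$ negative somewhere on $S^1$. Let $\mu_0=\frac1k\sum_i\delta_{t_i}$ and $\nu_0=\nu(\mu_0)$, and write $\mathrm{SM}(\mu_0)=c\,\mathrm{SM}(\nu_0)$ with $0<c\le1$ as in (1). Continuity of $\nu$ is used on $\mathrm{VR}^m(S^1;r')$ with $r'=\max(\Delta,\rho_k)$, which is in the allowed range.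

**Step 1: $\nu_0$ has an atom outside $[0,\Delta]$.** We test $\nu_0$ against $f$. Suppose $\mathrm{supp}\,\nu_0\subset[0,\Delta]$. There $f\ge0$ by Lemma 6, and $T(\mu_0)=1$, so
$$0\le\int f\,d\nu_0=1-T(\nu_0)=1-\frac{T(\mu_0)}c=1-\frac1c\le0.$$
Hence $c=1$ and $\mathrm{SM}(\mu_0)=\mathrm{SM}(\nu_0)\in\partial\mathcal B$. A supporting hyperplane of $\mathcal B$ at this point is $\{\tilde\ell=\gamma\}$ with $\tilde\ell\le\gamma$ on $\mathcal B$, and $\gamma>0$ because $\vec0$ is interior; scale so that $\gamma=1$. Then $\tilde T=\tilde\ell\circ\mathrm{SM}\le1$ and $\tilde T(\mu_0)=1$. All weights of $\mu_0$ are positive, so $\tilde T(t_i)=1$ for all $i$. By Lemma 5, $\tilde T=T$ and $f\ge0$ on $S^1$, a contradiction.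

**Step 2: a partner in the arc.** We find a point of the arc far from the escaped atom. Let $n\in\mathrm{supp}\,\nu_0\setminus[0,\Delta]$. There is $m\in[0,\Delta]$ with $d(m,n)>\Delta$:

- if $n\in(\Delta,\pi]$, take $m=0$, so $d(m,n)=n>\Delta$;
- if $n\in(\pi,\pi+\Delta)$, take $m=n-\pi$, so $d(m,n)=\pi>\Delta$;
- if $n\in[\pi+\Delta,2\pi)$, take $m=\Delta$, so $d(m,n)=2\pi-n+\Delta\in(\Delta,\pi]$.

**Step 3: light atoms.** As in Theorem 1, we add light atoms, now to fix the diameter and to include $m$. Put
$$\mu_\epsilon=(1-3\epsilon)\mu_0+\epsilon(\delta_0+\delta_\Delta+\delta_m),$$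
where $\delta_0,\delta_\Delta,\delta_m$ are Dirac masses. Its support lies in $[0,\Delta]$ and contains both ends, so its diameter is $\Delta$. Moreover $W_1(\mu_\epsilon,\mu_0)\le3\pi\epsilon$. By Lemma 4 with $\eta=d(m,n)-\Delta>0$, for small $\epsilon$ some $n_\epsilon\in\mathrm{supp}\,\nu(\mu_\epsilon)$ has $d(n_\epsilon,n)<\eta$, so $d(m,n_\epsilon)>\Delta$. Then $\mu=\mu_\epsilon$ is as required. $\square$

## The bound $\varphi_k\le\alpha_k$ from a degenerate configuration (part 3)

The value $\varphi_2=\frac{2\pi}3$ is (7).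

**Step 1: the function $I_k$.** We check that $\alpha_k$ is well defined and locate it. We have $I_k(0)=\int_0^1(1-x^2)^{k-2}x^2\,dx>0$ and $I_k(1)=-\int_{-1}^1(1-x^2)^{k-1}dx<0$. The integrand vanishes at $x=-b$, so the moving limit contributes nothing to the derivative, and $I_k'(b)=-2b\int_{-b}^1(1-x^2)^{k-2}dx<0$ on $(0,1)$. So there is a unique root $b_k\in(0,1)$, and $I_k<0$ on $(b_k,1)$. In particular $\alpha_k=\arccos(-b_k)>\frac\pi2$.

For $k=2$, $I_2(b)=\frac{1+b^3}3-b^2(1+b)=\frac13(1+b)^2(1-2b)$, so $I_2(\frac12)=0$, $b_2=\frac12$ and $\alpha_2=\frac{2\pi}3$. For $k\ge3$ we subtract $(\frac34)^{k-2}I_2(\frac12)=0$: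
$$I_k(\tfrac12)=\int_{-1/2}^1\Big[(1-x^2)^{k-2}-\big(\tfrac34\big)^{k-2}\Big]\big(x^2-\tfrac14\big)\,dx<0,$$
because the two factors have opposite signs whenever $|x|\ne\frac12$. So $b_k<\frac12$ and $\alpha_k<\frac{2\pi}3$.

For the limit, fix $b\in(0,1)$. The part of $I_k(b)$ over $[b,1]$ is at most $(1-b^2)^{k-2}$. The part over $[-b,b]$ is negative, of size at least $b\cdot\frac{3b^2}4\big(1-\frac{b^2}4\big)^{k-2}$, as one sees by keeping only $|x|\le\frac b2$. Since $1-b^2<1-\frac{b^2}4$, $I_k(b)<0$ for large $k$, so $b_k<b$. Hence $b_k\to0$ and $\alpha_k\to\frac\pi2$.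

From now on $k\ge3$. Suppose that some $\alpha\in(\alpha_k,\pi)$ has the property that all $k$-point configurations in $[0,\alpha]$ have $f\ge0$. We derive a contradiction; by Lemma 5 and rotation this proves $\varphi_k\le\alpha_k$.

**Step 2: a limit polynomial with explicit derivative.** The idea is to push $k-1$ of the points together, since then all zeros of $f'$ but one are known. Take configurations with $t_1,\dots,t_{k-1}\to0$ and $t_k=\alpha$. Their polynomials satisfy $T\le1$, and by oddness $|T|\le1$. They are bounded in a finite-dimensional space, so a subsequence converges, uniformly with all derivatives, to an odd polynomial, again called $T$. Put $f=1-T$; then $0\le f\le2$, and in the limit $f(\alpha)=f'(\alpha)=0$.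

At $0$, $f$ has a zero of order at least $2k-2$. Indeed, before the limit, the function has $k-1$ double zeros in an interval $[0,\tau]$ with $\tau\to0$. If a function has $M$ zeros with multiplicity in an interval, at $p$ distinct points, its derivative has there $M-p$ zeros from the multiple ones and $p-1$ more by Rolle, so at least $M-1$. Thus the $j$-th derivative has a zero in $[0,\tau]$ for every $j\le2k-3$, and in the limit $f^{(j)}(0)=0$ for $j\le2k-3$.

Let $q=2k-3$. As $T(0)=1$, $T$ is not constant, and $f'=-T'\not\equiv0$. It has a zero of order at least $q$ at $0$, a zero at $\alpha$, and, by Rolle, a zero $\beta\in(0,\alpha)$. These make $q+2=2k-1$ zeros in $[0,\pi)$, so by Lemma 2 there are no others there. Let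
$$g(t)=\sin^qt\,\sin(t-\alpha)\sin(t-\beta),$$
an odd polynomial as a product of $2k-1$ sines. Choose $t^*\in[0,\pi)\setminus\{0,\beta,\alpha\}$ and $A=f'(t^*)/g(t^*)$. Then $f'-Ag$ has at least $2k$ zeros in $[0,\pi)$, so $f'=Ag$. Here $A\ne0$. On $(0,\beta)$ we have $g>0$, and $f\ge0=f(0)$, so $A>0$.

**Step 3: three areas.** We translate $0\le f\le2$ into an inequality on $g$. The signs of $g$ on $(0,\beta),(\beta,\alpha),(\alpha,\pi)$ are $+,-,+$, so
$$h_1=\int_0^\beta g,\qquad h_2=-\int_\beta^\alpha g,\qquad h_3=\int_\alpha^\pi g$$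
are positive. From $f(\alpha)=A(h_1-h_2)=0$ we get $h_1=h_2$. Then $f(\pi)=2-f(0)=2$ gives $Ah_3=2$, and $f(\beta)\le2$ gives $Ah_1\le2$. So
$$h_1\le h_3.\tag{8}$$
We shall show $h_1>h_3$. In other words $f(\beta)>2$, that is, $f(\beta+\pi)<0$: the certificate fails at the antipode of $\beta$, just as it failed at the antipode of the midpoint of $\pm a$ when $k=2$.

**Step 4: locating $\beta$.** We show $\pi-\alpha<\beta$. Let
$$F(\theta)=\int_0^\alpha\sin^qt\,\sin(t-\alpha)\sin(t-\theta)\,dt,$$
a linear combination of $\cos\theta$ and $\sin\theta$. We have $F(0)=\int_0^\alpha\sin^{q+1}t\,\sin(t-\alpha)\,dt<0$, $F(\alpha)>0$, and $F(\beta)=h_1-h_2=0$. A nonzero such combination has at most one zero in $[0,\pi)$, so $F<0$ on $[0,\beta)$ and $F>0$ on $(\beta,\alpha]$. Since $\alpha>\alpha_k>\frac\pi2$, we have $\pi-\alpha\in(0,\alpha)$. Using $\sin(t-\pi+\alpha)=-\sin(t+\alpha)$ and $\sin(t-\alpha)\sin(t+\alpha)=\sin^2t-\sin^2\alpha$, and then $x=\cos t$, $b=-\cos\alpha\in(b_k,1)$,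
$$F(\pi-\alpha)=\int_0^\alpha\sin^{2k-3}t\,(\sin^2\alpha-\sin^2t)\,dt=\int_{-b}^1(1-x^2)^{k-2}(x^2-b^2)\,dx=I_k(b)<0.$$
Hence $\pi-\alpha<\beta$, and $\sigma:=\alpha+\beta\in(\pi,2\pi)$.

**Step 5: comparing $h_1$ and $h_3$.** We fold $h_3$ onto the arc of $h_1$. Substituting $t=\pi-u$ gives $h_3=\int_0^{\pi-\alpha}\sin^qu\,\sin(\alpha+u)\sin(\beta+u)\,du$. On the other side, $h_1=\int_0^\beta\sin^qu\,\sin(\alpha-u)\sin(\beta-u)\,du$ has positive integrand on $(0,\beta)\supset(0,\pi-\alpha]$. The product formula gives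
$$\sin(\alpha-u)\sin(\beta-u)-\sin(\alpha+u)\sin(\beta+u)=\tfrac12\big[\cos(\sigma+2u)-\cos(\sigma-2u)\big]=-\sin\sigma\,\sin2u.$$
Therefore
$$h_1-h_3>\int_0^{\pi-\alpha}\sin^qu\,(-\sin\sigma\,\sin2u)\,du>0,$$
since $\sin\sigma<0$ and $0<u<\pi-\alpha<\frac\pi2$. This contradicts (8), so $\varphi_k\le\alpha_k$. $\square$

## Up to $\varphi_k$: the projected measure stays in the arc (part 1)

Let $\Delta=\mathrm{diam}(\mathrm{supp}\,\mu)\le\varphi_k$. By part 3, $\varphi_k\le\frac{2\pi}3<\frac{2\pi k}{2k+1}$, with $\varphi_k<\frac{2\pi}3$ if $k\ge3$; so $\nu(\mu)$ is defined.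

**Step 1: reduction to an arc.** We place $\mathrm{supp}\,\mu$ in $[0,\Delta]$. If $\Delta=0$, then $\mu=\delta_t$, $\mathrm{SM}(t)$ is an extreme point of $\mathcal B$, and $\nu(\mu)=\mu$. Let $\Delta>0$ and rotate so that $0,\Delta\in\mathrm{supp}\,\mu$. In the exceptional case of Lemma 1 we have $\Delta=\frac{2\pi}3$, hence $k=2$, and $\mathrm{supp}\,\mu=\{0,\frac{2\pi}3,\frac{4\pi}3\}$; Lemma 3 with $T=\cos3t$ and $\lambda=\mu$ gives $\nu(\mu)=\mu$, so (2) holds. Otherwise $\mathrm{supp}\,\mu\subset[0,\Delta]$, and it suffices to show $\mathrm{supp}\,\nu(\mu)\subset[0,\Delta]$: then the union lies in an arc of length $\Delta<\pi$ and contains its ends.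

**Step 2: at most $k$ atoms.** Here the first plan works. If $|\mathrm{supp}\,\mu|\le k$, choose $k$ distinct points of $[0,\Delta]$ containing $\mathrm{supp}\,\mu$. As $\Delta\le\varphi_k<\pi$, their Hermite polynomial satisfies $T\le1$ by Lemma 5, and Lemma 3 with $\lambda=\mu$ gives $\nu(\mu)=\mu$.

From now on $|\mathrm{supp}\,\mu|\ge k+1$. The idea is to push $\mathrm{SM}(\mu)$ outward along its ray until it leaves the hull of the arc, and to show that the exit point uses at most $k$ points.

**Step 3: the exit point and a separating functional.** Let $x=\mathrm{SM}(\mu)$ and $K=\mathrm{conv}\,\mathrm{SM}([0,\Delta])$. The set $K$ is compact, and $\vec0\notin K$ because the odd polynomial $\cos(t-\frac\Delta2)$ is positive on $[0,\Delta]$. Since $x\in K$, $x\ne\vec0$; the set $\{\tau\ge0:\tau x\in K\}$ is compact, contains $1$ and not $0$. Let $1/c$ be its maximum and $y=x/c\in K$. Then $\tau y\notin K$ for $\tau>1$. Separating $K$ from the ray $\{\tau y:\tau>1\}$, we get a linear $\ell\ne0$ and $\gamma$ with $\ell\le\gamma$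 on $K$ and $\ell(\tau y)\ge\gamma$ for $\tau>1$. Letting $\tau\to1$ gives $\ell(y)\ge\gamma$, so $\ell(y)=\gamma$; then $\tau\gamma\ge\gamma$ for $\tau>1$, so $\gamma\ge0$. Let $T=\ell\circ\mathrm{SM}\not\equiv0$.

**Step 4: $\gamma>0$.** This is where the $k+1$ atoms are used. Suppose $\gamma=0$. Then $T\le0$ on $[0,\Delta]$ and $T(\mu)=\ell(x)=c\,\ell(y)=0$, so $T$ vanishes on $\mathrm{supp}\,\mu$. This set contains $0$, $\Delta$ and at least $k-1$ interior points of the arc; at the interior points $T$ has a local maximum, so it vanishes to order at least $2$. That makes at least $2+2(k-1)=2k$ zeros in $[0,\Delta]\subset[0,\pi)$, contradicting Lemma 2. So $\gamma>0$, and we scale to $\gamma=1$. Put $f=1-T$, so $f\ge0$ on $[0,\Delta]$. Write $y=\mathrm{SM}(\lambda)$ with $\lambda$ a finitely supported probability measure on $[0,\Delta]$. Then $\int f\,d\lambda=1-\ell(y)=0$, so $f=0$ on $\mathrm{supp}\,\lambda$.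

**Step 5: $|\mathrm{supp}\,\lambda|\le k$.** We count zeros of $f'$. Let $\mathrm{supp}\,\lambda$ have $j$ points in $(0,\Delta)$ and $e\in\{0,1,2\}$ ends. Since $T$ takes the value $1$, it is not constant, and $f'$ is a nonzero odd polynomial. It vanishes at the $j$ interior points, where $f$ has a minimum, and at $j+e-1$ Rolle points strictly between consecutive support points. By Lemma 2,
$$2j+e-1\le2k-1.$$
Suppose $j+e\ge k+1$. Then $2k\ge2j+e\ge2(k+1-e)+e=2k+2-e$, so $e=2$, all these are equalities, and $j=k-1$. So $f'$ has $2k-1$ zeros in $(0,\Delta)$, and no others in $[0,\pi)$. Now $f(\Delta)=0$ and $f\ge0$ on $[0,\Delta]$ give $f'(\Delta)\le0$, hence $f'(\Delta)<0$. As $f'$ has no zero in $[\Delta,\pi)$, $f$ decreases on $[\Delta,\pi]$, and $f(\pi)<0$. But $0\in\mathrm{supp}\,\lambda$, so $f(\pi)=2-f(0)=2$, a contradiction.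

**Step 6: conclusion.** We replace $T$, which is controlled only on the arc, by a global certificate. By Step 5, $\mathrm{supp}\,\lambda$ is contained in a set of $k$ distinct points of $[0,\Delta]$. As $\Delta\le\varphi_k$, the Hermite polynomial $\hat T$ of that set satisfies $\hat T\le1$ on $S^1$, by Lemma 5. Since $\mathrm{SM}(\mu)=x=cy=c\,\mathrm{SM}(\lambda)$ with $c>0$, Lemma 3 gives $\nu(\mu)=\lambda$, which is supported in $[0,\Delta]$. $\square$

## All pairs $(k,r)$

**Proof of Corollary 1.** For $k=1$, where $\rho_1=0$ and the range is $0\le r<\frac{2\pi}3$, this is Proposition 1.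

For $k=2$ we have $\varphi_2=\frac{2\pi}3=\rho_2$. Every $\mu\in\mathrm{VR}^m(S^1;\frac{2\pi}3)$ has support diameter at most $\varphi_2$, so part 1 of Theorem 2 gives (2) for $r=\frac{2\pi}3$. For $\frac{2\pi}3<r<\frac{4\pi}5$, part 2 with $\Delta=r$ (or Theorem 1) gives a $\mu$ with the stated strict inequality.

For $k\ge3$ we have $\varphi_k<\frac{2\pi}3<\frac{4\pi}5=\rho_3\le\rho_k$. So for every $r\in[\rho_k,\frac{2\pi k}{2k+1})$, including $r=\rho_k$, part 2 with $\Delta=r$ gives $\mu\in\mathrm{VR}^m(S^1;r)$ with $\mathrm{diam}(\mathrm{supp}\,\mu)=r<\mathrm{diam}(\mathrm{supp}\,\mu\cup\mathrm{supp}\,\nu(\mu))$.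

In the failing cases the measures $(1-s)\mu+s\,\nu(\mu)$, $0<s<1$, have support of diameter greater than $r$, so the linear homotopy leaves $\mathrm{VR}^m(S^1;r)$. $\square$

This says nothing against $\mathrm{VR}^m(S^1;r)\simeq S^{2k-1}$; it shows only that the linear homotopy argument does not prove it when $k\ge3$, nor when $k=2$ and $r>\frac{2\pi}3$.
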